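\title{Hereditary classes of graphs whose counting sequences are not MC-finite}


\begin{abstract}
For a class $\mathcal C$ of finite relational structures, let $\mathrm{Sp}_{\mathcal C}(n)$ be the number of members of $\mathcal C$ with universe $\{1,\dots,n\}$. By the Specker--Blatter theorem this sequence is ultimately periodic modulo every integer when all relations are at most binary and $\mathcal C$ is definable in monadic second-order logic. We ask whether periodicity can fail for classes that are closed under induced substructures, and we show that it can, already for graphs: the parities of $\mathrm{Sp}_{\mathcal C}(2^t-1)$, $t\ge 5$, can be prescribed arbitrarily. We also find a single hereditary class of graphs that fails for all moduli, and explicit triangle-free examples for each prime modulus, and we show that periodicity holds for all substructure closed classes over a vocabulary exactly when no relation symbol has arity $2$ or more. The examples are built from cycles whose vertices are replaced by independent sets of sizes $1,p,p^2,\dots$.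
\end{abstract}

\section{The question and the results}

\subsection*{Labeled counting modulo $m$}

A finite relational vocabulary $\tau$ is a finite set of relation symbols, each with an arity $r\ge 0$. A finite $\tau$-structure consists of a finite set, its universe, and for each symbol of arity $r$ a set of $r$-tuples from the universe (a truth value if $r=0$). Graphs are finite and simple, and we regard them as structures with one binary relation that is symmetric and irreflexive. All classes of structures are closed under isomorphism. For a class $\mathcal C$ and $n\ge1$, let $\mathcal C(n)$ be the set of members of $\mathcal C$ with universe $[n]=\{1,\dots,n\}$, and put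
\[
\mathrm{Sp}_{\mathcal C}(n)=|\mathcal C(n)| .
\]
The count is labeled: distinct structures on $[n]$ are counted separately even when they are isomorphic. For a graph $F$ with $n$ vertices, let $\lambda(F)$ be the number of graphs on $[n]$ isomorphic to $F$. These graphs form one orbit of the symmetric group $S_n$ acting by relabeling, so $\lambda(F)=n!/|\mathrm{Aut}(F)|$, and for a class $\mathcal C$ of graphs
\begin{equation}\label{eq:orbits}
\mathrm{Sp}_{\mathcal C}(n)=\sum_F \lambda(F)=\sum_{F}\frac{n!}{|\mathrm{Aut}(F)|},
\end{equation}
where $F$ runs over the isomorphism types of $n$-vertex members of $\mathcal C$.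

A sequence of integers $s(n)$ is \emph{MC-finite} if modulo every integer $m\ge1$ it satisfies a linear recurrence with constant coefficients: there are $h\ge1$, $r$ and integers $\alpha_1,\dots,\alpha_h$, all allowed to depend on $m$, such that
\[
s(n+h)\equiv\sum_{i=1}^{h}\alpha_i\,s(n+h-i)\pmod m\qquad\text{for all }n\ge r .
\]
This holds if and only if $s$ is ultimately periodic modulo every $m$. Indeed, under such a recurrence the vectors $(s(n),\dots,s(n+h-1))\bmod m$, $n\ge r$, form an orbit of a map from a finite set to itself, and such an orbit is ultimately periodic; conversely, a period $d$ gives the recurrence $s(n+d)\equiv s(n)$.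

The class of all graphs has $\mathrm{Sp}(n)=2^{\binom n2}$. This grows faster than any exponential, so it satisfies no linear recurrence over $\mathbb Z$. It is nevertheless MC-finite: if $d$ is an eventual period of $k\mapsto 2^k \bmod m$, then $2d$ is an eventual period of $2^{\binom n2}\bmod m$, because $\binom{n+2d}{2}-\binom n2=d(2n+2d-1)$. The following theorem shows that such behavior is the rule for definable classes. Recall that MSOL, monadic second-order logic, extends first-order logic (FOL) by quantification over subsets of the universe, and that CMSOL adds modular counting quantifiers, which say that the number of elements with a given property is congruent to $a$ modulo $b$.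

\begin{theorem}[Specker--Blatter]\label{thm:SB}
If all relation symbols of $\tau$ have arity at most $2$ and the class $\mathcal C$ of finite $\tau$-structures is definable in $\mathrm{MSOL}$, or even in $\mathrm{CMSOL}$, then $\mathrm{Sp}_{\mathcal C}(n)$ is MC-finite.
\end{theorem}

The theorem fails for arity $3$: there is a first-order sentence over a single ternary relation symbol whose class of finite models has a counting function that is not ultimately periodic modulo $2$.

\subsection*{Substructure closed classes}

The substructure of $M$ induced on a subset $S$ of its universe keeps exactly the tuples with all entries in $S$. A class is \emph{substructure closed}, or \emph{hereditary}, if every induced substructure of a member is a member. For a set $\mathcal F$ of graphs, let $\mathrm{Forb}(\mathcal F)$ be the class of graphs with no induced subgraph isomorphic to a member of $\mathcal F$; it is hereditary. Conversely, a hereditary class consists exactly of the structures that contain none of its minimal non-members as an induced substructure. When there are finitely many minimal non-members the class is FOL-definable, since one sentence can say that no tuple of elements induces a copy of a given finite structure.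 For arity at most $2$, Theorem~\ref{thm:SB} then applies. The following question from \cite{FM} asks whether closure under substructures alone, with no bound on the set of forbidden structures, forces periodicity.

\medskip
\noindent\textbf{Question.}
\begin{enumerate}
\item[(i)] Do there exist a finite relational vocabulary $\tau$ and a substructure closed class $\mathcal C$ of finite $\tau$-structures such that $\mathrm{Sp}_{\mathcal C}(n)$ is not MC-finite?
\item[(ii)] Do such $\tau$ and $\mathcal C$ exist with every relation symbol of arity at most $2$?
\end{enumerate}

There are uncountably many hereditary classes of graphs and only countably many sentences, which suggests that some class should escape. But cardinality alone proves nothing, since there are also uncountably many MC-finite sequences. The most obvious uncountable family of hereditary classes illustrates this.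

\begin{example}\label{ex:cycles}
A \emph{linear forest} is a disjoint union of paths, one-vertex paths included. A graph is a linear forest if and only if every vertex has at most two neighbors and no nonempty set $Y$ of vertices has the property that each vertex of $Y$ has at least two neighbors in $Y$. For a graph of maximum degree at most $2$ is a disjoint union of paths and cycles, the vertex set of a cycle is such a set $Y$, and in a linear forest the first vertex of $Y$ along a path that meets $Y$ has at most one neighbor in $Y$. So linear forests are MSOL-definable, and their counting sequence $\ell(n)$ is MC-finite by Theorem~\ref{thm:SB}.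

For $A\subseteq\{3,4,\dots\}$ consider the class of all linear forests and all cycles $C_t$ with $t\in A$. It is hereditary, because a proper induced subgraph of a cycle is a linear forest. Since $|\mathrm{Aut}(C_n)|=2n$, its counting sequence is $\ell(n)+(n-1)!/2$ for $n\in A$ and $\ell(n)$ for $n\notin A$. Different sets $A$ give different sequences. But $m$ divides $(n-1)!/2$ for $n\ge 2m+1$, so modulo $m$ the set $A$ is eventually invisible, and all these sequences are MC-finite.
\end{example}

The example shows the obstacle. By \eqref{eq:orbits}, a graph $F$ on $n$ vertices is visible modulo a prime $p$ only if $|\mathrm{Aut}(F)|$ is divisible by the full power of $p$ in $n!$. Such graphs are extremely symmetric, and one could guess that they are too few and too nested inside one another to carry arbitrary information. This guess is wrong.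

\subsection*{Results}

Let $H$ be a graph and let $w_v\ge1$ be integers, $v\in V(H)$. The \emph{blow-up} $H[w]$ has as vertex set a disjoint union of \emph{parts} $W_v$ with $|W_v|=w_v$; each part is independent, $W_u$ is completely joined to $W_v$ when $uv$ is an edge of $H$, and there are no other edges. We take $\mathbb Z/t$ as the vertex set of the cycle $C_t$, with $i$ adjacent to $i\pm1$, and write $C_t[w]=C_t[w_0,\dots,w_{t-1}]$. Let $\mathbb N_{\ge5}=\{5,6,7,\dots\}$. For a prime $p$ and $t\in\mathbb N_{\ge 5}$ put
\[
B_{p,t}=C_t[1,p,p^2,\dots,p^{t-1}],\qquad N_p(t)=1+p+\dots+p^{t-1}=\frac{p^t-1}{p-1}.
\]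
Thus $B_{p,t}$ has $N_p(t)$ vertices, and $N_2(t)=2^t-1$. We write $\mathbf 1_A$ for the indicator function of a set $A\subseteq\mathbb N_{\ge5}$, and call $A$ ultimately periodic if $\mathbf 1_A$ is.

\begin{theorem}\label{thm:parity}
For $A\subseteq\mathbb N_{\ge5}$ let $\mathcal C_A=\mathrm{Forb}(\{B_{2,t}:t\in A\})$. For every function $\varepsilon\colon\mathbb N_{\ge5}\to\{0,1\}$ there is exactly one $A$ with
\[
\mathrm{Sp}_{\mathcal C_A}(2^t-1)\equiv\varepsilon(t)\pmod 2\qquad\text{for all }t\ge5 .
\]
If $\varepsilon$ is not ultimately periodic (for example, the indicator function of the perfect squares), then $\mathrm{Sp}_{\mathcal C_A}$ is not ultimately periodic modulo $2$, hence not MC-finite. For all but countably many $A$, the sequence $\mathrm{Sp}_{\mathcal C_A}$ is not MC-finite.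
\end{theorem}

This answers (ii), and therefore (i), in the affirmative. A single class can fail for all moduli.

\begin{theorem}\label{thm:allmoduli}
There is a hereditary class $\mathcal C$ of graphs such that for every $m\ge2$ the sequence $\mathrm{Sp}_{\mathcal C}$ is not ultimately periodic modulo $m$.
\end{theorem}

In Theorem~\ref{thm:parity} the set $A$ is found from $\varepsilon$ by a recursion that evaluates the counting function along the way. The next theorem gives classes that can be written down directly. Let $\mathcal L$ be the class of blow-ups of linear forests, let $L(n)=\mathrm{Sp}_{\mathcal L}(n)$, and for a prime $p$ and $A\subseteq\mathbb N_{\ge5}$ let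
\[
\mathcal H_{p,A}=\mathcal L\ \cup\ \{G: G\cong C_t[w]\text{ with } t\in A\text{ and } 1\le w_i\le p^i\text{ for }0\le i\le t-1\}.
\]

\begin{theorem}\label{thm:explicit}
The class $\mathcal H_{p,A}$ is hereditary, and for all $s\ge5$
\[
\mathrm{Sp}_{\mathcal H_{p,A}}(N_p(s))\equiv L(N_p(s))+\mathbf 1_A(s)\pmod p .
\]
If $A$ is not ultimately periodic (for example, the set of perfect squares $\ge9$), then $\mathrm{Sp}_{\mathcal H_{p,A}}$ is not ultimately periodic modulo $p$. All graphs in $\mathcal H_{p,A}$ are triangle-free, and they are bipartite if $A$ contains only even numbers.
\end{theorem}

Finally, arity $2$ is the exact threshold for counterexamples.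

\begin{theorem}\label{thm:arity}
Let $\tau$ be a finite relational vocabulary.
\begin{enumerate}
\item[(a)] Suppose all arities are at most $1$, and let $q=2^{u}$, where $u$ is the number of unary symbols. For every substructure closed class $\mathcal C$ of $\tau$-structures there are polynomials $g_1,\dots,g_q$ with rational coefficients such that $\mathrm{Sp}_{\mathcal C}(n)=\sum_{k=1}^q g_k(n)k^n$ for all large $n$. So $\mathrm{Sp}_{\mathcal C}$ ultimately satisfies a linear recurrence with constant integer coefficients, and in particular it is MC-finite.
\item[(b)] If some symbol has arity at least $2$, then there is a substructure closed class $\mathcal C$ of $\tau$-structures such that $\mathrm{Sp}_{\mathcal C}$ is not ultimately periodic modulo $2$.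
\end{enumerate}
\end{theorem}

Section~\ref{sec:switch} explains the idea and where the graphs $B_{p,t}$ come from, and Section~\ref{sec:blowups} establishes their properties. Theorems~\ref{thm:parity} and~\ref{thm:allmoduli} are proved in Section~\ref{sec:forbid}, Theorem~\ref{thm:explicit} in Section~\ref{sec:explicit}, and Theorem~\ref{thm:arity} in Section~\ref{sec:arity}. Among the four proofs, only that of Theorem~\ref{thm:explicit} uses the Specker--Blatter theorem.

\section{Switching one value of the counting function}\label{sec:switch}

To control $\mathrm{Sp}(n)$ at one value of $n$ without disturbing the smaller values, we decide whether or not to forbid a single graph with exactly $n$ vertices.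

\begin{lemma}\label{lem:switch}
Let $\mathcal F$ be a set of graphs and $n\ge1$.
\begin{enumerate}
\item[(a)] The set $\mathrm{Forb}(\mathcal F)(n)$ depends only on the members of $\mathcal F$ with at most $n$ vertices.
\item[(b)] If $F\in \mathrm{Forb}(\mathcal F)$ has $n$ vertices, then $\mathrm{Sp}_{\mathrm{Forb}(\mathcal F)}(n)-\mathrm{Sp}_{\mathrm{Forb}(\mathcal F\cup\{F\})}(n)=\lambda(F)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because a graph on $[n]$ has no induced subgraph with more than $n$ vertices. For (b), we have $\mathrm{Forb}(\mathcal F\cup\{F\})\subseteq\mathrm{Forb}(\mathcal F)$. A graph on $[n]$ in the difference has an induced subgraph isomorphic to $F$, which uses all $n$ vertices, so the graph is isomorphic to $F$. Conversely, a graph on $[n]$ isomorphic to $F$ lies in $\mathrm{Forb}(\mathcal F)$ by hypothesis, and it does not lie in $\mathrm{Forb}(\mathcal F\cup\{F\})$.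
\end{proof}

\begin{example}\label{ex:small}
Take $n=3$, $\mathcal F=\emptyset$ and $F=K_{1,2}$, the path on three vertices. There are $8$ graphs on $[3]$. Three of them are copies of $K_{1,2}$, one for each choice of the middle vertex. The other five (the empty graph, three graphs with one edge, the triangle) remain when $K_{1,2}$ is forbidden. So we can make $\mathrm{Sp}(3)$ even or odd at will.

To do the same at $n=7$, try the complete tripartite graph $K_{1,2,4}$. A copy on $[7]$ is the same as a partition of $[7]$ into sets of sizes $1,2,4$, so $\lambda(K_{1,2,4})=7!/(1!\,2!\,4!)=105$, which is odd. If $K_{1,2}$ was allowed, the second switch works. If $K_{1,2}$ was forbidden, then $K_{1,2,4}$ is already excluded, since it contains an induced $K_{1,2}$. The hypothesis $F\in\mathrm{Forb}(\mathcal F)$ fails, and forbidding $K_{1,2,4}$ changes nothing.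
\end{example}

So we need an infinite sequence of graphs of increasing size with two properties: none is an induced subgraph of another (an \emph{antichain}), so that every switch works whatever was decided earlier, and each has an odd number of labeled copies, so that every switch is visible modulo $2$. The cycles form an antichain, but by Example~\ref{ex:cycles} they are invisible. The complete multipartite graphs $K_{1,2,4,\dots,2^{t-1}}$ are nested: forbidding any set of them amounts to forbidding the smallest, which gives an FOL-definable class.

The count $7!/(1!\,2!\,4!)$ in Example~\ref{ex:small} did not depend on which parts are joined to which. It used only that the parts can be read off from the graph and told apart by their sizes. The value is odd because $1+2+4$ is the binary expansion of $7$, so that $1!\,2!\,4!$ contains the full power of $2$ in $7!$. We are therefore free to keep the part sizes $1,2,4,\dots,2^{t-1}$ and to choose the pattern of joins so as to get an antichain. Joining the parts along a cycle gives $B_{2,t}$. In the smallest case $B_{2,5}$ has $31$ vertices and should have $31!/(1!\,2!\,4!\,8!\,16!)$ labeled copies. The exponent of $2$ in the numerator is $15+7+3+1=26$, and in the denominator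 it is $0+1+3+7+15=26$, so the quotient is odd.

\section{Blown-up cycles}\label{sec:blowups}

The parts of a blow-up are recovered through neighborhoods. Vertices $u,v$ of a graph are \emph{twins} if $N(u)=N(v)$. This is an equivalence relation, and its classes are the \emph{twin classes}. A graph is \emph{twin-free} if it has no two distinct twins. A \emph{transversal} of the twin classes is a set with exactly one vertex in each class, and $G[S]$ denotes the subgraph of $G$ induced on $S$.

\begin{lemma}\label{lem:twins}
\begin{enumerate}
\item[(a)] If $X$ is a transversal of the twin classes of $G$, then $G$ is isomorphic to a blow-up of $G[X]$.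
\item[(b)] Let $G$ be a blow-up of $H$ and $S\subseteq V(G)$. If $G[S]$ is twin-free, or if $S$ is a transversal of the twin classes of $G$, then $G[S]$ is isomorphic to an induced subgraph of $H$.
\item[(c)] For $t\ge5$ the twin classes of $C_t[w]$ are exactly the parts $W_0,\dots,W_{t-1}$. In particular, $C_t$ is twin-free.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If twins $u,v$ were adjacent, then $v\in N(u)=N(v)$, which is impossible; so twin classes are independent. If $u,u'$ are twins, $v,v'$ are twins and $uv$ is an edge, then $v\in N(u)=N(u')$, so $u'\in N(v)=N(v')$ and $u'v'$ is an edge. Hence two classes are completely joined or not joined at all, according to their representatives in $X$.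

(b) Two vertices in the same part are twins in $G$, and they remain twins in every induced subgraph that contains both. So in both cases $S$ contains at most one vertex of each part. The map sending a vertex of $S$ to the index of its part is then an isomorphism from $G[S]$ onto an induced subgraph of $H$.

(c) A vertex $u\in W_i$ has $N(u)=W_{i-1}\cup W_{i+1}$. The parts are nonempty and disjoint, so $u\in W_i$ and $v\in W_j$ are twins if and only if $\{i-1,i+1\}=\{j-1,j+1\}$ in $\mathbb Z/t$. If $i\ne j$, this forces $i-1=j+1$ and $i+1=j-1$, so $i-j=2=-2$ and $4\equiv0\pmod t$. This is impossible for $t\ge5$.
\end{proof}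

The antichain property passes from cycles to their blow-ups, whatever the weights.

\begin{lemma}\label{lem:antichain}
Let $s,t\ge5$. If $C_s[w]$ contains $C_t$ as an induced subgraph, then $s=t$. Hence, for primes $p,p'$, if $B_{p,t}$ is an induced subgraph of $B_{p',s}$, then $s=t$.
\end{lemma}

\begin{proof}
Since $C_t$ is twin-free, Lemma~\ref{lem:twins}(b) shows that $C_t$ is isomorphic to an induced subgraph of $C_s$. A proper induced subgraph of $C_s$ has no cycle, so $s=t$. The second claim follows because one vertex from each part of $B_{p,t}$ induces a copy of $C_t$.
\end{proof}

\begin{remark}
The length $t=4$ has to be excluded. In $C_4[1,2,4,8]$ the twin classes are $W_0\cup W_2$ and $W_1\cup W_3$, and the graph is $K_{5,10}$. It is an induced subgraph of $B_{2,s}$ for every $s\ge5$: take $5$ vertices of $W_3$ and $10$ vertices of $W_4$.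
\end{remark}

For the count we use Legendre's formula. If $v_p$ is the exponent of the prime $p$ and $\sigma_p(n)$ is the sum of the base-$p$ digits of $n$, then $v_p(n!)=\sum_{j\ge1}\lfloor n/p^j\rfloor=(n-\sigma_p(n))/(p-1)$.

\begin{lemma}\label{lem:count}
Let $p$ be a prime, $t\ge5$ and $n=N_p(t)$. Then $\lambda(B_{p,t})=n!\big/\prod_{i=0}^{t-1}(p^i)!$, and this number is not divisible by $p$.
\end{lemma}

\begin{proof}
An ordered partition $(V_0,\dots,V_{t-1})$ of $[n]$ with $|V_i|=p^i$ determines a copy of $B_{p,t}$ on $[n]$ with $W_i=V_i$, and every copy arises in this way. The copy determines the partition: by Lemma~\ref{lem:twins}(c) the sets $V_i$ are its twin classes, and $V_i$ is the one of size $p^i$. So $\lambda(B_{p,t})$ is the number of such partitions, which is the stated multinomial coefficient. The base-$p$ expansion of $n$ consists of $t$ digits equal to $1$, so $v_p(n!)=(n-t)/(p-1)$. Since $\sigma_p(p^i)=1$, we also have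
\[
\sum_{i=0}^{t-1}v_p\big((p^i)!\big)=\sum_{i=0}^{t-1}\frac{p^i-1}{p-1}=\frac{n-t}{p-1}.
\]
The quotient therefore has $p$-adic valuation $0$.
\end{proof}

We control the counting function only at the sparse points $n=N_p(t)$. This is enough, because periodicity passes to this subsequence.

\begin{lemma}\label{lem:subsequence}
If $s(n)$ is ultimately periodic modulo $p$, then $t\mapsto s(N_p(t))\bmod p$ is ultimately periodic.
\end{lemma}

\begin{proof}
Suppose $s(n+d)\equiv s(n)\pmod p$ for all $n\ge r$. For $t\ge r$ we have $N_p(t)\ge r$, so $s(N_p(t))\bmod p$ depends only on $N_p(t)\bmod d$. Since $N_p(t+1)=pN_p(t)+1$, the residues $N_p(t)\bmod d$ form an orbit of the map $x\mapsto px+1$ on the finite set $\mathbb Z/d$, so they are ultimately periodic.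
\end{proof}

\section{Forbidding blown-up cycles}\label{sec:forbid}

\subsection*{Prescribed parities}

\begin{proof}[Proof of Theorem~\ref{thm:parity}]
Let $A\subseteq\mathbb N_{\ge5}$, fix $t\ge5$, and put $n=2^t-1$ and $A_{<t}=A\cap\{5,\dots,t-1\}$. For $r>t$ the graph $B_{2,r}$ has more than $n$ vertices. So by Lemma~\ref{lem:switch}(a), the set $\mathcal C_A(n)$ equals $\mathcal C_{A_{<t}}(n)$ if $t\notin A$ and $\mathcal C_{A_{<t}\cup\{t\}}(n)$ if $t\in A$. By Lemma~\ref{lem:antichain}, $B_{2,t}$ contains no induced $B_{2,r}$ with $r<t$, so $B_{2,t}\in\mathcal C_{A_{<t}}$. Lemma~\ref{lem:switch}(b) says that the sizes of the two sets differ by $\lambda(B_{2,t})$, which is odd by Lemma~\ref{lem:count}. Hence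
\begin{equation}\label{eq:triangular}
\mathrm{Sp}_{\mathcal C_A}(2^t-1)\equiv \mathrm{Sp}_{\mathcal C_{A_{<t}}}(2^t-1)+\mathbf 1_A(t)\pmod 2 .
\end{equation}
Given $\varepsilon$, the conditions $\mathrm{Sp}_{\mathcal C_A}(2^t-1)\equiv\varepsilon(t)$ form a triangular system: once $A_{<t}$ is known, \eqref{eq:triangular} shows that exactly one of the options $t\in A$, $t\notin A$ satisfies the condition at $t$. Recursion on $t=5,6,\dots$ gives one and only one set $A$.

If $\mathrm{Sp}_{\mathcal C_A}$ is ultimately periodic modulo $2$, then $\varepsilon$ is ultimately periodic by Lemma~\ref{lem:subsequence} with $p=2$. This gives the second statement. The indicator function of the squares is not ultimately periodic: it takes the value $1$ infinitely often, so an eventual period $d$ would bound the gaps between consecutive large squares by $d$.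

Finally, the first statement says that sending $A$ to the function $t\mapsto \mathrm{Sp}_{\mathcal C_A}(2^t-1)\bmod 2$ is a bijection from subsets of $\mathbb N_{\ge5}$ to functions $\mathbb N_{\ge5}\to\{0,1\}$. An ultimately periodic function is determined by a finite amount of data (a starting point, a period and finitely many values), so there are countably many of them. For every $A$ outside the corresponding countable family, $\mathrm{Sp}_{\mathcal C_A}$ is not ultimately periodic modulo $2$.
\end{proof}

\subsection*{All moduli at once}

To defeat every prime we need switches for every prime, and they must all belong to one antichain. Lemma~\ref{lem:antichain} provides this if each cycle length $t$ is assigned to one prime only. The difficulty is that the switches interfere: forbidding a graph for the sake of one prime changes the later counts modulo all other primes, and the sizes of the graphs are no longer increasing in $t$. What survives is that, for each prime $p$ and each setting of the switches of the other primes, only countably many settings of the $p$-switches are bad. Fubini's theorem turns this into a statement about measure, and countably many null sets do not cover the space.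

\begin{proof}[Proof of Theorem~\ref{thm:allmoduli}]
A sequence that is ultimately periodic modulo $m$ is ultimately periodic modulo every prime divisor of $m$, so it suffices to treat prime moduli. Partition $\mathbb N_{\ge5}$ into infinite sets $T_p$, one for each prime $p$; for instance, assign to the $k$-th prime the numbers $t\ge5$ with $v_2(t)=k-1$. For $t\in T_p$ let $F_t=B_{p,t}$, and for $A\subseteq\mathbb N_{\ge5}$ let $\mathcal D_A=\mathrm{Forb}(\{F_t:t\in A\})$. By Lemma~\ref{lem:antichain}, $F_r$ is not an induced subgraph of $F_t$ when $r\ne t$.

\emph{Countably many bad settings.} Fix a prime $p$. Let $A\ne A'$ agree outside $T_p$, let $t\in T_p$ be the least element of their symmetric difference, say $t\in A'\setminus A$, and let $n=N_p(t)$. Let $\mathcal F$ be the set of graphs $F_r$, $r\in A$, with at most $n$ vertices. The corresponding set for $A'$ is $\mathcal F\cup\{F_t\}$. Indeed, $A$ and $A'$ agree at every $r\notin T_p$ and at every $r<t$, while for $r\in T_p$ with $r>t$ the graph $F_r$ has $N_p(r)>n$ vertices. Since $t\notin A$, we have $F_t\in\mathrm{Forb}(\mathcal F)$. Lemmas~\ref{lem:switch} and~\ref{lem:count} give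
\[
\mathrm{Sp}_{\mathcal D_A}(n)-\mathrm{Sp}_{\mathcal D_{A'}}(n)=\lambda(B_{p,t})\not\equiv0\pmod p .
\]
So when $A\setminus T_p$ is fixed, the map $A\cap T_p\mapsto(\mathrm{Sp}_{\mathcal D_A}(n)\bmod p)_{n\ge1}$ is injective. There are countably many ultimately periodic sequences modulo $p$, so only countably many choices of $A\cap T_p$ produce one.

\emph{The bad sets are null.} Identify subsets $A$ with points of $\Omega=\{0,1\}^{\mathbb N_{\ge5}}$, equipped with the product topology and the uniform product measure $\mu$. Let $\mathrm{Bad}_p$ be the set of $A$ for which $\mathrm{Sp}_{\mathcal D_A}$ is ultimately periodic modulo $p$, that is,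
\[
\mathrm{Bad}_p=\bigcup_{r,d\ge1}\ \bigcap_{n\ge r}\ \{A:\mathrm{Sp}_{\mathcal D_A}(n+d)\equiv\mathrm{Sp}_{\mathcal D_A}(n)\pmod p\}.
\]
The graph $F_t$ has at least $t$ vertices, so $\mathrm{Sp}_{\mathcal D_A}(n)$ depends only on the coordinates $t\le n$ of $A$, by Lemma~\ref{lem:switch}(a). Each set in braces thus depends on finitely many coordinates and is clopen, and $\mathrm{Bad}_p$ is Borel. Write $\Omega=\{0,1\}^{T_p}\times\{0,1\}^{\mathbb N_{\ge5}\setminus T_p}$ and $\mu=\mu_1\times\mu_2$. By Fubini's theorem, $\mu(\mathrm{Bad}_p)$ is the $\mu_2$-integral of the $\mu_1$-measures of the sections of $\mathrm{Bad}_p$ over the points $A\setminus T_p$. Each section is countable by the previous step, and each point has $\mu_1$-measure $0$ because $T_p$ is infinite. Hence $\mu(\mathrm{Bad}_p)=0$, and $\mu(\bigcup_p\mathrm{Bad}_p)=0$. For any $A$ outside this union, $\mathcal C=\mathcal D_A$ has the required property.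
\end{proof}

\section{Explicit classes for a prime modulus}\label{sec:explicit}

We now return to the shape of Example~\ref{ex:cycles}: a definable background class, plus cycles of chosen lengths. Cycles are replaced by the visible graphs $B_{p,t}$. Closure under substructures then forces us to include every induced subgraph of $B_{p,t}$. Those that meet all parts are the graphs $C_t[w]$ with $1\le w_i\le p^i$, and those that miss a part are blow-ups of linear forests. This is the origin of $\mathcal L$ and $\mathcal H_{p,A}$.

\begin{lemma}\label{lem:L}
The classes $\mathcal L$ and $\mathcal H_{p,A}$ are hereditary, and $L(n)$ is MC-finite.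
\end{lemma}

\begin{proof}
It suffices to check closure under deleting one vertex. Deleting a vertex of a blow-up $H[w]$ lowers one weight $w_v$ by one; if $w_v$ was $1$, the result is a blow-up of $H-v$. If $H$ is a linear forest, so is $H-v$, and thus $\mathcal L$ is hereditary. If $H=C_t$, then either the bounds $1\le w_i\le p^i$ still hold, or $H-v$ is a path and the result lies in $\mathcal L$. Thus $\mathcal H_{p,A}$ is hereditary.

A graph $G$ lies in $\mathcal L$ if and only if there is a transversal $X$ of its twin classes such that $G[X]$ is a linear forest. If $G$ is a blow-up of a linear forest $H$, then for any transversal $X$ the graph $G[X]$ is isomorphic to an induced subgraph of $H$ by Lemma~\ref{lem:twins}(b), so it is a linear forest. The converse is Lemma~\ref{lem:twins}(a). This condition is an MSOL sentence over one binary relation $E$. Being twins is the first-order formula $\forall z\,(E(u,z)\leftrightarrow E(v,z))$, so ``every vertex has exactly one twin in $X$'' is first-order in $E$ and $X$. By Example~\ref{ex:cycles}, ``$G[X]$ is a linear forest'' says that every vertex of $X$ has at most two neighbors in $X$ and that no nonempty $Y\subseteq X$ has all its vertices with at least two neighbors in $Y$.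 Symmetry and irreflexivity of $E$ are first-order. Theorem~\ref{thm:SB} applies.
\end{proof}

Fix $p$. For $t\ge5$ let $X_t(n)$ be the set of graphs on $[n]$ isomorphic to $C_t[w]$ for some $w$ with $1\le w_i\le p^i$. Putting $t$ into $A$ adds one isomorphism type at $n=N_p(t)$, but it also adds many types at smaller $n$, in particular at the points $N_p(s)$ with $s<t$. We must show that their total contribution vanishes modulo $p$. Summing $n!/|\mathrm{Aut}|$ over all weight vectors is awkward, and we count fixed points instead. If a finite $p$-group $P$ acts on a finite set $X$, every orbit with more than one element has size divisible by $p$, so $|X|$ is congruent modulo $p$ to the number of fixed points. We choose $P$ with orbits on $[n]$ of sizes $1,p,p^2,\dots$, matching the parts of the graph we want to isolate. In Example~\ref{ex:small}, with $p=2$ and $n=3$, this is the group generated by the transposition $(2\ 3)$: it fixes the copy of $K_{1,2}$ with middle vertex $1$ and swaps the other two copies.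

\begin{lemma}\label{lem:fixed}
Let $s,t\ge5$ and $n=N_p(s)$. Then $|X_t(n)|\equiv1\pmod p$ if $t=s$, and $|X_t(n)|\equiv0\pmod p$ if $t\ne s$.
\end{lemma}

\begin{proof}
Partition $[n]$ into sets $O_0,\dots,O_{s-1}$ with $|O_j|=p^j$. Let $\sigma_j$ be a cyclic permutation of $O_j$ of length $p^j$ that fixes all other points, and let $P=\langle\sigma_0,\dots,\sigma_{s-1}\rangle$. The $\sigma_j$ commute and have orders $p^j$, so $P$ is an abelian $p$-group, and its orbits on $[n]$ are $O_0,\dots,O_{s-1}$. It acts on $X_t(n)$ by relabeling. We show that it has exactly one fixed point if $t=s$ and none otherwise.

Let $G\in X_t(n)$ be fixed by $P$, so that $P\le\mathrm{Aut}(G)$. Fix an isomorphism $G\cong C_t[w]$ with $1\le w_i\le p^i$, and let $W_0,\dots,W_{t-1}\subseteq[n]$ be the parts, which are the twin classes of $G$ by Lemma~\ref{lem:twins}(c). An automorphism $\sigma$ satisfies $N(\sigma u)=\sigma N(u)$, so it permutes the twin classes, and it maps joined classes to joined classes. This gives a homomorphism $\varphi\colon P\to\mathrm{Aut}(C_t)$. The group $\mathrm{Aut}(C_t)$ is dihedral of order $2t$ and consists of the maps $i\mapsto a+i$ and $i\mapsto a-i$. The single point of $O_0$ is fixed by $P$, so its class $W_b$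 is mapped to itself, and $\varphi(P)$ fixes the vertex $b$ of $C_t$. Therefore $\varphi(P)\subseteq\{1,\rho\}$, where $\rho(i)=2b-i$.

\emph{Claim: $\varphi$ is trivial.} If $p$ is odd, this holds because $|\varphi(P)|$ is a power of $p$ and at most $2$. Let $p=2$ and suppose that $\varphi$ is not trivial. Then $\varphi(\sigma_j)=\rho$ for some $j$. The fixed points of $\rho$ are the solutions of $2i\equiv2b\pmod t$, and there are at most two. So $\sigma_j$ moves at least $t-2\ge3$ classes. If $\sigma_j$ moves a class $W$, then $\sigma_jW$ is disjoint from $W$, so $W$ contains no fixed point of $\sigma_j$, which means $W\subseteq O_j$. Hence at least three classes meet $O_j$. On the other hand, $\langle\sigma_j\rangle$ is transitive on $O_j$, so it is transitive on the classes that meet $O_j$, and it acts on classes through the group $\{1,\rho\}$, whose orbits have at most two elements. So at most two classes meet $O_j$. This contradiction proves the claim.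

By the claim, every class $W_i$ is $P$-invariant, so it is a nonempty union of orbits $O_j$. There are $t$ disjoint classes and $s$ orbits, so $t\le s$. The upper bounds on the weights give the opposite inequality: $N_p(s)=n=\sum_iw_i\le N_p(t)$, and $N_p$ is strictly increasing, so $s\le t$. Thus there is no fixed point unless $t=s$. If $t=s$, then $\sum_iw_i=N_p(t)$ forces $w_i=p^i$ for all $i$. The $s$ classes are nonempty disjoint unions of the $s$ orbits, so each class is a single orbit, and comparing sizes gives $W_i=O_i$. So $G$ is the copy of $B_{p,s}$ with parts $O_0,\dots,O_{s-1}$ in this cyclic order. This graph belongs to $X_s(n)$, and it is fixed by $P$ because $P$ maps each part to itself.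
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:explicit}]
The class is hereditary by Lemma~\ref{lem:L}. A member of $X_t(n)$ has exactly $t$ twin classes by Lemma~\ref{lem:twins}(c), so the sets $X_t(n)$ are pairwise disjoint. They are disjoint from $\mathcal L$: a member of $X_t(n)$ contains an induced $C_t$, which is twin-free, so if it were a blow-up of a linear forest $H$, then $C_t$ would embed in the acyclic graph $H$ by Lemma~\ref{lem:twins}(b). Therefore
\[
\mathrm{Sp}_{\mathcal H_{p,A}}(n)=L(n)+\sum_{t\in A}|X_t(n)|,
\]
where $X_t(n)=\emptyset$ for $t>n$. For $n=N_p(s)$, Lemma~\ref{lem:fixed} shows that the sum is congruent to $\mathbf 1_A(s)$ modulo $p$.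

Suppose that $\mathrm{Sp}_{\mathcal H_{p,A}}$ is ultimately periodic modulo $p$. So is $L$, by Lemma~\ref{lem:L}. By Lemma~\ref{lem:subsequence}, both $s\mapsto\mathrm{Sp}_{\mathcal H_{p,A}}(N_p(s))$ and $s\mapsto L(N_p(s))$ are ultimately periodic modulo $p$, and so is their difference $\mathbf 1_A(s)$. Since $0\not\equiv1\pmod p$, the set $A$ is ultimately periodic. The squares are not, as we saw in the proof of Theorem~\ref{thm:parity}.

Finally, sending each vertex to the index of its part is a graph homomorphism $H[w]\to H$. A homomorphism maps a triangle onto a triangle and pulls a proper $2$-coloring back to a proper $2$-coloring. Linear forests are bipartite, $C_t$ is triangle-free for $t\ge5$, and $C_t$ is bipartite for even $t$. The last statement follows.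
\end{proof}

For a bipartite example take $A$ to be the set of even squares $\ge16$; it is infinite with unbounded gaps, so it is not ultimately periodic.

\begin{remark}
The bounds $w_i\le p^i$ are what make $A$ visible. Without them we would count all blow-ups of $C_t$ on $[n]$. By Lemma~\ref{lem:twins}(c), such a graph is the same as a partition of $[n]$ into $t$ nonempty blocks together with a $t$-cycle on the blocks. The number of these is a multiple of $(t-1)!/2$, which is divisible by $m$ when $t\ge2m+1$. So, as in Example~\ref{ex:cycles}, the large elements of $A$ would have no effect modulo $m$.
\end{remark}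

\section{The role of the arity}\label{sec:arity}

With unary symbols only, a structure is a coloring of its universe with a bounded number of colors, and it is determined up to isomorphism by the number of elements of each color. The method of Section~\ref{sec:switch} cannot start, because there is no infinite antichain. This is Dickson's lemma: every subset of $\mathbb N^q$, where $\mathbb N=\{0,1,2,\dots\}$, has finitely many minimal elements in the coordinatewise order. A hereditary class then has finitely many minimal non-members, so MC-finiteness already follows from Theorem~\ref{thm:SB}. A direct count gives the exact form of the sequence. For instance, with one unary symbol there are two colors, and the class of all structures has $\mathrm{Sp}(n)=2^n$. The class in which one of the two colors occurs at most once has $\mathrm{Sp}(n)=2(1+n)$ for $n\ge3$, since the rare color can be chosen in $2$ ways and placed in $1+n$ ways.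

\begin{proof}[Proof of Theorem~\ref{thm:arity}\textup{(a)}]
Nullary symbols keep their truth values in substructures. So $\mathcal C$ is a disjoint union of finitely many hereditary classes, one for each valuation of the nullary symbols. A finite sum of expressions $\sum_kg_k(n)k^n$ has the same form, so we may assume that all symbols are unary.

The \emph{color} of an element is the set of symbols that hold of it. Let $Q$ be the set of colors, $|Q|=q$. A structure on $[n]$ is a map $[n]\to Q$, and its \emph{type} is the vector $v\in\mathbb N^Q$ of the sizes of the color classes, with $|v|=\sum_iv_i=n$. Two structures are isomorphic if and only if they have the same type, and there are $n!/\prod_iv_i!$ structures on $[n]$ of type $v$. Let $D\subseteq\mathbb N^Q$ consist of $0$ and the types of the members of $\mathcal C$. If $v\in D$ and $0\ne u\le v$, then deleting $v_i-u_i$ elements of each color $i$ from a member of type $v$ leaves a member of type $u$. So $D$ is a down-set, and $v\notin D$ if and only if $v\ge u$ for some minimal element $u$ of $\mathbb N^Q\setminus D$.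

By Dickson's lemma there are finitely many such $u$. Let $c\ge1$ be at least as large as all their coordinates, and let $\min(v,c)$ be the vector with coordinates $\min(v_i,c)$. For a minimal element $u$ we have $u_i\le c$, so $u\le v$ if and only if $u\le\min(v,c)$. Hence $v\in D$ if and only if $\min(v,c)\in D$: membership does not distinguish between coordinates that are at least $c$. So $D$ is the disjoint union of the sets
\[
D_a=\{v:\min(v,c)=a\},\qquad a\in D\cap\{0,\dots,c\}^Q .
\]
Each $D_a$ is a product of the sets $\{a_i\}$ for $a_i<c$ and $\{c,c+1,\dots\}$ for $a_i=c$. The exponential generating function of the structures with type in $D_a$ therefore factors: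
\[
\sum_{v\in D_a}\prod_{i\in Q}\frac{x^{v_i}}{v_i!}=\prod_{i:\,a_i<c}\frac{x^{a_i}}{a_i!}\ \prod_{i:\,a_i=c}\Big(e^x-\sum_{j<c}\frac{x^j}{j!}\Big).
\]
The second product has at most $q$ factors, so the expansion has the form $\sum_{k=0}^qf_k(x)e^{kx}$ with $f_k\in\mathbb Q[x]$. Summing over the finitely many $a$ and subtracting the term $1$ that comes from $v=0$, we see that $\sum_{n\ge1}\mathrm{Sp}_{\mathcal C}(n)x^n/n!$ has the same form. For $k\ge1$, the coefficient of $x^n/n!$ in $x^je^{kx}$ is $n(n-1)\cdots(n-j+1)\,k^{-j}\cdot k^{n}$, a polynomial in $n$ times $k^n$. For $k=0$ the coefficient vanishes when $n>j$. This gives $\mathrm{Sp}_{\mathcal C}(n)=\sum_{k=1}^qg_k(n)k^n$ for all $n>\deg f_0$.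

For the recurrence, let $S$ be the shift operator, $(Ss)(n)=s(n+1)$. Applying $S-k$ to $g(n)k^n$ gives $k\,(g(n+1)-g(n))\,k^{n}$, which lowers the degree of the polynomial. So $(S-k)^{1+\deg g}$ annihilates $g(n)k^n$. Polynomials in $S$ commute, so $\prod_{k}(S-k)^{1+\deg g_k}$, taken over the $k$ with $g_k\ne0$, annihilates $\sum_kg_k(n)k^n$. This product is a monic polynomial in $S$ with integer coefficients, and it gives the required recurrence for large $n$. If all $g_k$ vanish, the recurrence is $s(n+1)=0\cdot s(n)$. A recurrence over $\mathbb Z$ holds modulo every $m$.
\end{proof}

One symbol of arity at least $2$ is enough to encode graphs. The encoding must use tuples that involve only the two endpoints of an edge, so that it is compatible with induced substructures.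

\begin{proof}[Proof of Theorem~\ref{thm:arity}\textup{(b)}]
Let $R\in\tau$ have arity $r\ge2$. For a graph $G$ let $G^*$ be the $\tau$-structure on the same universe in which $R$ is the set of $r$-tuples $(x,y,\dots,y)$ with $xy\in E(G)$, and all other relations are empty (false, if nullary). The edges of $G$ can be read off from $R$, so $G\mapsto G^*$ is injective on each universe. Transporting $G^*$ along a bijection $f$ of universes gives $f(G)^*$. A tuple $(x,y,\dots,y)$ has all entries in $S$ if and only if $x,y\in S$, so the substructure of $G^*$ induced on $S$ is $(G[S])^*$. Hence for a hereditary class $\mathcal C$ of graphs, the class $\mathcal C^*=\{G^*:G\in\mathcal C\}$ is closed under isomorphism and substructures, and $\mathrm{Sp}_{\mathcal C^*}=\mathrm{Sp}_{\mathcal C}$. Take for $\mathcal C$ a class $\mathcal C_A$ from Theorem~\ref{thm:parity} whose counting sequence is not ultimately periodic modulo $2$.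
\end{proof}

\begin{thebibliography}{1}

\bibitem{FM}
Eldar Fischer and Johann A. Makowsky,
\emph{Extensions and Limits of the Specker-Blatter Theorem},
arXiv:2206.12135 (2022).

\end{thebibliography}
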